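\title{Snort on trees: bounded degree, unbounded temperature}

\begin{abstract}
In Snort two players alternately color the vertices of a graph, and adjacent vertices may not receive different colors. We disprove the conjecture that the temperature of Snort on a graph $G$ is at most $\deg(G)+\frac12\deg_2(G)$, where $\deg(G)$ is the maximum degree and $\deg_2(G)$ is the largest number of vertices at distance two from a vertex. On an explicit tree with $259$ vertices the conjectured bound is $27.5$ and the temperature is at least $36$. Moreover, the complete $8$-ary tree of height $k$ has temperature at least $k\,2^{k+2}$, so no function of $\deg(G)$ and $\deg_2(G)$ bounds the temperature. In the other direction, the temperature is at most $\deg(G)$ when $\deg(G)\le 2$, and it is always at most $|V(G)|-1$.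
\end{abstract}

\section{Introduction}\label{sec:intro}

Snort is played by two players, Left and Right, on a finite simple graph $G$. They alternately color an uncolored vertex, Left in blue and Right in red, and a player may not color a vertex adjacent to a vertex of the opponent's color. A player who cannot move loses. Our graphs have at least one vertex, and we write $G$ also for the game of Snort on $G$ with all vertices uncolored.

The \emph{temperature} $\tau(G)$ measures how much the first move is worth. Suppose that each move is taxed: the mover pays $t$ to the opponent, in the currency of free moves. The temperature is the tax at which moving first ceases to be an advantage; Section~\ref{sec:thermo} gives the definition. How large can $\tau(G)$ be in terms of the local structure of $G$?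

On the star $K_{1,n}$ the player who colors the center reserves all $n$ leaves, and the temperature is $n$. This suggests comparing $\tau(G)$ with the maximum degree $\deg(G)$, but the difference $\tau(G)-\deg(G)$ is known to be unbounded: the caterpillar formed by a path on three vertices carrying $n+1$, $n$ and $n+1$ pendant leaves has $\tau(G)=2n+1$ and $\deg(G)=n+2$. The number $2n+1$ has a simple explanation. By coloring the middle vertex Left reserves its $n$ leaves, and she also bars Right from the centers of two stars with $n+1$ leaves each. Such a star is worth half of its leaves: either Left colors the center and gains them all, or Right colors a leaf first and nobody gains anything. The total is $n+2\cdot\frac{n+1}{2}=2n+1$.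

So neighbors count fully and vertices at distance two count one half. Let $\deg_i(v)$ be the number of vertices at distance exactly $i$ from $v$, and let $\deg_i(G)=\max_v\deg_i(v)$. The following conjecture is posed in \cite{HM}: for every graph $G$,
\begin{equation}\label{eq:conj}
\tau(G)\le \deg(G)+\tfrac12\deg_2(G).
\end{equation}
For the caterpillar, $\deg_2(G)=2n+2$ is attained at the middle vertex, and the right-hand side is $2n+3$, within $2$ of the truth.

The count stops too early. A move at $v$ retains some influence at distance three and beyond, and in a tree the number of vertices at distance $i$ can grow faster than this influence decays. One more level already breaks \eqref{eq:conj}.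

\begin{theorem}\label{thm:counter}
For $n\ge6$ let $G_n$ be the tree in which a center $c$ has $n$ neighbors, each of these has $6$ further neighbors, and each of those has $n$ pendant leaves. Then $\deg(G_n)=n+1$, $\deg_2(G_n)=7n-1$ and
\[
\tau(G_n)\ \ge\ n^2\ >\ \tfrac92n+\tfrac12=\deg(G_n)+\tfrac12\deg_2(G_n).
\]
Thus \eqref{eq:conj} fails, and it fails by an unbounded factor.
\end{theorem}

The tree $G_6$ has $1+6+36+216=259$ vertices, $\deg(G_6)=7$ and $\deg_2(G_6)=41$; the conjectured bound is $27.5$ and $\tau(G_6)\ge36$. Iterating the idea shows that the conjecture cannot be repaired by choosing another function of the degrees.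

\begin{theorem}\label{thm:degree}
Let $s(\Delta)=\sup\{\tau(G):\deg(G)\le\Delta\}$. Then $s(\Delta)=\Delta$ for $\Delta\in\{0,1,2\}$, and $s(\Delta)=\infty$ for all $\Delta\ge9$. More precisely, the complete $8$-ary tree $T_k$ of height $k\ge2$ has $\deg(T_k)=9$, $\deg_2(T_k)\le72$ and $\tau(T_k)\ge k\,2^{k+2}$. Consequently no bound $\tau(G)\le f(\deg G,\deg_2G)$ holds, for any function $f$, and for any fixed $r$ no bound $\tau(G)\le f(\deg G,\deg_2G,\dots,\deg_rG)$ holds.
\end{theorem}

In particular \eqref{eq:conj} is true when $\deg(G)\le2$. We do not determine whether $s(\Delta)$ is finite for $3\le\Delta\le8$. The number of vertices does bound the temperature.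

\begin{theorem}\label{thm:vertices}
For every graph $G$ we have $\tau(G)\le|V(G)|-1$, with equality for stars.
\end{theorem}

We never compute the exact value of a large position. All proofs run on a few inequalities for thermographs, collected in Section~\ref{sec:thermo}. Section~\ref{sec:snort} treats stars and proves Theorem~\ref{thm:vertices}, Section~\ref{sec:counter} proves Theorem~\ref{thm:counter}, and Sections~\ref{sec:trees} and~\ref{sec:paths} prove the two halves of Theorem~\ref{thm:degree}.

\section{Thermographs}\label{sec:thermo}

\subsection*{Short games}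
A short game $X=\{X^L\mid X^R\}$ is given by the finitely many positions $X^L$ to which Left can move and the finitely many positions $X^R$ to which Right can move (its \emph{options}), and play ends after boundedly many moves. In the sum $X+Y$ the mover chooses one summand and moves there, and $-X$ is $X$ with the roles of the players exchanged. We write $X\ge Y$ if Left wins $X-Y$ moving second, and $X=Y$ if $X\ge Y$ and $Y\ge X$. The classes of equal games form a partially ordered abelian group; in particular $X-X=0$, because the second player can copy moves. No option satisfies $X^L\ge X$ or $X^R\le X$. The integer $n\ge0$ is the game in which Left has $n$ free moves and Right has none: $0=\{\;\mid\;\}$ and $n+1=\{n\mid\;\}$. The integers extend to a copy of the ordered group of dyadic rationals, whose elements are called \emph{numbers}. The game $*=\{0\mid0\}$ satisfies $*+*=0$.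

\subsection*{Walls and scaffolds}
We recall the facts on thermography that we need from \cite{ONAG,WW,Siegel}. For $t\ge0$ let $L_t(X)$ and $R_t(X)$ be the Left and Right stops of $X$ cooled by $t$. Informally, $L_t(X)$ is the score that results when Left has the move, each move is taxed $t$, and nobody has to move in a game that has become too cold; $R_t(X)$ is the same with Right to move. As functions of $t$ they are the \emph{walls} of the thermograph. (Cooling is defined for dyadic $t$; the walls are continuous and piecewise linear, and extend to all real $t\ge0$.) The \emph{scaffolds}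
\[
\lambda_t(X)=\max_{X^L}R_t(X^L)-t,\qquad \rho_t(X)=\min_{X^R}L_t(X^R)+t,
\]
with $\max\emptyset=-\infty$ and $\min\emptyset=+\infty$, are the scores if the player on move does move in $X$. The walls, the \emph{mean} $m(X)$ and the \emph{temperature} $\tau(X)$ are determined by the recursion (T1) and have the properties (T2)--(T5).

\begin{itemize}
\item[(T1)] \emph{Recursion.} If $X$ equals a number $z$, then $L_t(X)=R_t(X)=m(X)=z$ for all $t\ge0$, and $\tau(X)$ is negative. Otherwise $\tau(X)\ge0$ is the least $t\ge0$ at which the scaffolds meet, $m(X)$ is their common value there, and $L_t=\lambda_t$, $R_t=\rho_t$ for $0\le t\le\tau(X)$.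
\item[(T2)] \emph{Shape.} $L_t$ is nonincreasing in $t$, $R_t$ is nondecreasing, and both are $1$-Lipschitz. We have $L_t>R_t$ for $0\le t<\tau(X)$, and $L_t=R_t=m(X)$ for $t\ge\max(0,\tau(X))$.
\item[(T3)] \emph{Order.} If $X\ge Y$ then $L_t(X)\ge L_t(Y)$, $R_t(X)\ge R_t(Y)$ and $m(X)\ge m(Y)$. If $z$ is a number, then $R_0(Y)>z$ implies $Y>z$, and $L_0(Y)<z$ implies $Y<z$.
\item[(T4)] \emph{Negation.} $L_t(-X)=-R_t(X)$, $m(-X)=-m(X)$ and $\tau(-X)=\tau(X)$.
\item[(T5)] \emph{Sums.} $R_t(X+Y)\ge R_t(X)+R_t(Y)$, $m(X+Y)=m(X)+m(Y)$ and $\tau(X+Y)\le\max(\tau(X),\tau(Y))$.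
\end{itemize}

\begin{example}\label{ex:switch}
Let $a\ge b$ be numbers and $X=\{a\mid b\}$. If $X$ were a number $z$, then $a<z<b$; so $X$ is not a number. The scaffolds $a-t$ and $b+t$ meet at $\tau(X)=\frac{a-b}2$, with $m(X)=\frac{a+b}2$. In particular $\tau(*)=m(*)=0$, and a sum $j\cdot*$ of $j$ copies of $*$ has $L_t=R_t=0$ for all $t\ge0$.
\end{example}

A Snort position comes with its list of options, and usually we know neither its temperature nor whether it equals a number, so we cannot tell which case of (T1) applies. The next lemma relates walls and scaffolds without this knowledge.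

\begin{lemma}\label{lem:rules}
Let $X$ be a short game and $t\ge0$.
\begin{itemize}
\item[(a)] $R_t(X)\le m(X)\le L_t(X)$. Both are equalities if $X$ is a sum of games of temperature at most $t$.
\item[(b)] If $t\ge\tau(X)$, then $\lambda_t(X)\le m(X)\le\rho_t(X)$.
\item[(c)] $L_t(X)\ge\lambda_t(X)$.
\item[(d)] $R_t(X)\ge\min(\lambda_t,\rho_t)$ and $L_t(X)\le\max(\lambda_t,\rho_t)$.
\item[(e)] If $\lambda_t(X)\le\rho_t(X)$, then $\tau(X)\le t$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) By (T2) the walls move monotonically toward $m(X)$ and reach it at $\max(0,\tau(X))$; for sums use (T5).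

(b) Each function $R_t(X^L)-t$ is nonincreasing because $R_t$ is $1$-Lipschitz, so $\lambda_t$ is nonincreasing; for the same reason $\rho_t$ is nondecreasing. If $X$ is not a number, both scaffolds equal $m(X)$ at $\tau(X)$, and the claim follows. If $X$ equals a number $z$, then $X^L\not\ge z$, so $R_0(X^L)\le z$ by (T3), and $\lambda_t\le\lambda_0\le z$. In the same way $X^R\not\le z$ gives $L_0(X^R)\ge z$ and $\rho_t\ge\rho_0\ge z$.

(c), (d), (e) If $t<\tau(X)$, then $X$ is not a number, so $\lambda_t=L_t>R_t=\rho_t$ by (T1) and (T2). This gives (e) by contraposition, and (c) and (d) in this case. If $t\ge\tau(X)$, then $L_t=R_t=m(X)\in[\lambda_t,\rho_t]$ by (b), which gives (c) and (d).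
\end{proof}

Call $X$ \emph{symmetric} if the values of its Right options are exactly the negatives of the values of its Left options. Then $X=-X$, so $m(X)=0$, and $\rho_t(X)=-\lambda_t(X)$ by (T4). Snort on an uncolored graph is symmetric, and its temperature can be bounded on both sides through the Left options.

\begin{lemma}\label{lem:sym}
Let $X$ be symmetric and $t\ge0$.
\begin{itemize}
\item[(a)] If $m(X^L)\le t$ for every $X^L$, then $\tau(X)\le t$.
\item[(b)] If some $X^L$ has $R_t(X^L)>t$, then $\tau(X)\ge R_t(X^L)$.
\end{itemize}
\end{lemma}

\begin{proof}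
(a) We have $R_t(X^L)\le m(X^L)\le t$, so $\lambda_t\le0\le\rho_t$, and Lemma~\ref{lem:rules}(e) applies.

(b) Here $\lambda_t>0=m(X)$, so $t<\tau(X)$ by Lemma~\ref{lem:rules}(b). Put $\tau=\tau(X)$. Then $R_\tau(X^L)-\tau\le\lambda_\tau(X)=0$, and $R_t(X^L)\le R_\tau(X^L)\le\tau$ because $R_t$ is nondecreasing.
\end{proof}

Part (b) asks for the Right wall of the option and not only for its mean: an option of large mean is of little use to Left if Right has a still larger reply. For instance $Y=\{10\mid0\}$ has mean $5$, while the symmetric game $\{Y\mid-Y\}$ has $\lambda_t=t-t=0$ for $t\le5$ and temperature at most $0$. Lower bounds for temperature therefore come from lower bounds for $R_t$, and these have the advantage of adding up over sums by (T5). We obtain them from the following criterion.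

\begin{lemma}\label{lem:cert}
Let $t\ge0$ and let $a$ be real. Suppose that
\begin{itemize}
\item[(i)] some Left option has $R_t(X^L)\ge a+t$, and
\item[(ii)] every Right option $X^R$ either has $m(X^R)\ge a-t$ or has a Left option $X^{RL}$ with $R_t(X^{RL})\ge a$.
\end{itemize}
Then $m(X)\ge R_t(X)\ge a$.
\end{lemma}

\begin{proof}
By (i), $\lambda_t(X)\ge a$. In the first case of (ii), $L_t(X^R)+t\ge m(X^R)+t\ge a$. In the second case Lemma~\ref{lem:rules}(c) gives $L_t(X^R)+t\ge(R_t(X^{RL})-t)+t\ge a$. So $\rho_t(X)\ge a$, and parts (d) and (a) of Lemma~\ref{lem:rules} finish the proof.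
\end{proof}

The two cases in (ii) are the two ways to handle a move by Right: either the tax he pays covers his gain, or Left answers and the two taxes cancel.

\section{Tints and stars}\label{sec:snort}

A Snort \emph{position} is a graph with a partial coloring in which no blue vertex is adjacent to a red one. An uncolored vertex with a blue neighbor carries a \emph{blue tint} and is closed to Right; a red tint closes a vertex to Left. A vertex with both tints is \emph{dead}. A colored vertex matters only through the tints it gives and a dead vertex does not matter at all, so both may be deleted once the tints are recorded. Conversely, a prescribed tint can be realized by a colored pendant neighbor, so a graph with tints is a position. Disjoint union is sum, and exchanging the colors is negation. An isolated vertex equals $*$ if it has no tint, $1$ if it has a blue tint only, and $-1$ if it has a red tint only.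

\begin{lemma}\label{lem:count}
If a position $P$ has at most $N$ uncolored vertices, then $P\le N$.
\end{lemma}

\begin{proof}
In $N-P$ Right can move only in $-P$, at most $N$ times in all, and Left answers each move with a move in the integer $N$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:vertices}]
Let $N=|V(G)|$. Every Left option of $G$ has $N-1$ uncolored vertices, so $m(G^L)\le N-1$ by Lemma~\ref{lem:count} and (T3), and $\tau(G)\le N-1$ by Lemma~\ref{lem:sym}(a). In $K_{1,N-1}$ with $N\ge2$, Left can color the center and reach the integer $N-1>0$; Lemma~\ref{lem:sym}(b) with $t=0$ gives $\tau\ge N-1$. For $N=1$ we have $\tau(*)=0$.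
\end{proof}

The basic question in this paper is what a single tint is worth. The smallest case makes the factor $\frac12$ of the introduction precise.

\begin{lemma}\label{lem:star}
For $n\ge1$ let $S_n^+$ be the star $K_{1,n}$ with a blue tint on its center. Then $m(S_n^+)=\tau(S_n^+)=n/2$. Hence $R_t(S_n^+)=n/2$ for $t\ge n/2$.
\end{lemma}

\begin{proof}
If Left colors the center she reaches the integer $n$. If she colors a leaf, $n$ uncolored vertices remain and the option is at most $n$ by Lemma~\ref{lem:count}. So $\lambda_t=n-t$. Right can only color a leaf. The center is then dead and $n-1$ untinted isolated vertices remain, so $\rho_t=L_t((n-1)\cdot*)+t=t$. Since $\lambda_0>\rho_0$, Lemma~\ref{lem:rules}(b) gives $\tau(S_n^+)>0$, so $S_n^+$ is not a number. The scaffolds meet at $t=n/2$ with value $n/2$.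
\end{proof}

\begin{example}\label{ex:cat}
In the caterpillar of the introduction, Left colors the middle vertex and reaches $n+S_{n+1}^++S_{n+1}^+$. At $t=\frac{n+1}2$ all summands have temperature at most $t$, so the Right wall is the mean $2n+1>t$. Lemma~\ref{lem:sym}(b) gives $\tau\ge2n+1$, which is the known value.
\end{example}

The last general fact says that a move costs its maker at most one move, the vertex it uses up. It will let us compare an option with a position that splits into known pieces.

\begin{lemma}\label{lem:one}
For every position $P$, every Right option satisfies $P^R\le P+1$ and every Left option satisfies $P\le P^L+1$.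
\end{lemma}

\begin{proof}
The second claim is the first one applied to $-P$. Let $P^R$ arise by coloring $w$ red. We show that Left wins $P+1-P^R$ moving second. Regard $-P^R$ as a second board carrying the coloring $P^R$, on which Left colors red and Right colors blue. Until Right colors $w$ on the first board, Left keeps the following invariant: after each of her moves, the coloring of the second board is that of the first board with $w$ colored red in addition. Right has no move in the integer $1$, so he has three kinds of move.
\begin{itemize}
\item He colors $u\ne w$ red on the first board. The blue vertices of the two boards agree, so red at $u$ is legal on the second board, and Left plays it.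
\item He colors $u$ blue on the second board. The red vertices of the first board are among those of the second, so blue at $u$ is legal on the first board, and Left plays it.
\item He colors $w$ red on the first board. Left moves from $1$ to $0$. The boards now agree, so the position is $Y-Y=0$ with Right to move, and Left wins.
\end{itemize}
Left always has a reply, and the game is finite.
\end{proof}

The constant $1$ cannot be lowered: a single vertex with a red tint has $P=-1$ and $P^R=0$.

\section{The counterexample}\label{sec:counter}

In $G_n$ call the neighbors of $c$ the \emph{$x$-vertices} and their further neighbors the \emph{$y$-vertices}. When Left colors $c$, the tree falls into $n$ copies of the \emph{branch} $H_n$: a vertex $x$ with a blue tint, joined to six $y$-vertices, each with $n$ leaves. What is the tint on $x$ worth? If Left colors $x$ she passes it on to six stars, of total mean $3n$. If Right colors a $y$-vertex he kills $x$ and reserves $n$ leaves. So $H_n$ should resemble $\{3n\mid-n\}$, which has mean $n$ and temperature $2n$ by Example~\ref{ex:switch}. This dictates the parameters $a=n$ and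 $t=2n$ in Lemma~\ref{lem:cert}.

\begin{lemma}\label{lem:branch}
For $n\ge1$ we have $R_{2n}(H_n)\ge n$.
\end{lemma}

\begin{proof}
We verify the conditions of Lemma~\ref{lem:cert} with $a=n$ and $t=2n$. Note that $R_t(S_n^+)=n/2$ by Lemma~\ref{lem:star}.

(i) Left colors $x$ and reaches $6S_n^+$, and $R_t(6S_n^+)\ge3n=a+t$ by (T5).

(ii) Right cannot color $x$. If he colors a $y$-vertex, then $x$ is dead, the $n$ leaves of that vertex are worth $-n$, and five untinted stars of mean $0$ remain. The mean is $-n=a-t$.

If he colors a leaf of a vertex $y$, then no neighbor of $x$ is red, and Left colors $x$. Now $y$ is dead, its other $n-1$ leaves are untinted isolated vertices, and the other five stars have a blue tint on the center. The position is $5S_n^++(n-1)\cdot*$, and its Right wall at $t$ is at least $\frac{5n}2\ge a$.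
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The degrees of $c$, an $x$-vertex, a $y$-vertex and a leaf are $n$, $7$, $n+1$ and $1$, so $\deg(G_n)=n+1$ for $n\ge6$. At distance two, $c$ sees the $6n$ $y$-vertices; an $x$-vertex sees the other $n-1$ $x$-vertices and $6n$ leaves; a $y$-vertex sees $c$ and its five siblings; a leaf sees one $x$-vertex and its $n-1$ siblings. So $\deg_2(G_n)=7n-1$, and the right-hand side of \eqref{eq:conj} is $n+1+\frac{7n-1}2=\frac92n+\frac12$.

Left can color $c$ and reach $nH_n$. By (T5) and Lemma~\ref{lem:branch}, $R_{2n}(nH_n)\ge n^2>2n$, and Lemma~\ref{lem:sym}(b) gives $\tau(G_n)\ge n^2$. Finally $n^2\ge6n>\frac92n+\frac12$ for $n\ge6$, and the ratio of the two sides tends to infinity.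
\end{proof}

\begin{remark}\label{rem:six}
The bound $\tau(G_n)\ge n^2$ needs only $n^2>2n$; the hypothesis $n\ge6$ gives the formula for $\deg(G_n)$. For $n=5$ we have $\deg=7$ and $\deg_2=34$, so this tree, with $186$ vertices, also violates \eqref{eq:conj}: $25>24$. The number six is chosen for round constants. With $q$ children at each $x$-vertex the model is $\{\frac{qn}2\mid-n\}$, and the proof of Lemma~\ref{lem:branch} gives $R_t\ge\frac{(q-2)n}4$ at $t=\frac{(q+2)n}4$, which is positive exactly when $q\ge3$.
\end{remark}

\section{Complete $8$-ary trees}\label{sec:trees}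

Let $T_k$ be the rooted tree of height $k$ in which every vertex of depth less than $k$ has $8$ children, and let $T_k^+$ be $T_k$ with a blue tint on the root. Put $\mu_k=m(T_k^+)$. Thus $T_0=*$, $T_0^+=1$, $\mu_0=1$, and $T_1^+=S_8^+$, $\mu_1=4$. For $k<0$ we set $T_k^+=0$ and $\mu_k=0$. The goal is to show that $\mu_k$ grows without bound.

\subsection*{The expected recurrence}
Imitate the analysis of the branch. In $T_k^+$, Left colors the root and reaches $8T_{k-1}^+$, of mean $8\mu_{k-1}$. Right colors a child of the root, which kills the root and leaves $-8T_{k-2}^++7T_{k-1}$, of mean $-8\mu_{k-2}$. The model $\{8\mu_{k-1}\mid-8\mu_{k-2}\}$ has mean and temperature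
\begin{equation}\label{eq:ak}
a_k=4(\mu_{k-1}-\mu_{k-2}),\qquad t_k=4(\mu_{k-1}+\mu_{k-2}),
\end{equation}
and we aim at $\mu_k\ge a_k$.

This also explains the number $8$. With $b$ children the inequality would read $\mu_k\ge\frac b2(\mu_{k-1}-\mu_{k-2})$, and a bound $\mu_{k-1}\ge c\,\mu_{k-2}$ with $c>0$ would yield $\mu_k\ge\frac b2(1-\frac1c)\mu_{k-1}$. The bound reproduces itself if $c^2-\frac b2c+\frac b2\le0$. This is solvable only when $b\ge8$, and for $b=8$ it reads $(c-2)^2\le0$. So we take $b=8$ and carry along the \emph{doubling hypothesis}
\[
\mathrm{D}(k):\qquad \mu_i\ge2\mu_{i-1}\ \text{ for all integers } i\le k .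
\]
For $i\le0$ the inequality holds by our conventions, so $\mathrm{D}(0)$ is true. Under $\mathrm{D}(k)$ the $\mu_i$ with $i\le k$ are nonnegative and nondecreasing, and $\mu_i\ge2^i$ for $0\le i\le k$.

Two things separate the model from the game. First, $8T_{k-1}^+$ is not a number. Its Right wall at $t_k$ equals its mean only if it is cold enough, so we need \emph{upper} bounds for the temperatures of smaller trees, in terms of the same unknown means. Second, both players can move deep in the tree, and such moves do not split the tree into copies of $T_i$ and $\pm T_i^+$.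

\subsection*{Deep moves}
A deep move does split the tree if the whole path above it has been colored too, and by Lemma~\ref{lem:one} completing the path costs at most one per vertex. For $0\le j\le k$ let
\[
U_{k,j}=7\sum_{i=1}^{j}T_{k-i}^++8T_{k-j-1}^+,\qquad u_{k,j}=m(U_{k,j}).
\]
If $v_0,v_1,\dots,v_j$ is the path from the root of $T_k$ to a vertex of depth $j$ and all $v_i$ are blue, the remaining position is $U_{k,j}$: for $1\le i\le j$ the seven siblings of $v_i$ are tinted roots of trees of height $k-i$, and the eight children of $v_j$, if $j<k$, are tinted roots of trees of height $k-j-1$.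

\begin{lemma}\label{lem:deep}
Let $v$ be a vertex of depth $j$ in $T_k$.
\begin{itemize}
\item[(a)] The Left option at $v$ of $T_k$, and that of $T_k^+$, is at most $U_{k,j}+j$.
\item[(b)] If $j\ge1$, the Right option at $v$ of $T_k^+$ is at least $-U_{k-1,j-1}+7T_{k-1}-(j-1)$, with equality if $j=1$.
\end{itemize}
\end{lemma}

\begin{proof}
Let $v_0,\dots,v_j=v$ be the path from the root.

(a) After $v$ is blue, let Left color $v_{j-1},\dots,v_0$ in turn. These $j$ moves are legal since nothing is red, each satisfies $P\le P^L+1$, and the final position is $U_{k,j}$.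

(b) After $v$ is red, let Right color $v_{j-1},\dots,v_1$ in turn. These $j-1$ moves are legal since only $v_0$ has a blue tint, and each satisfies $P\ge P^R-1$. At the end $v_0$ is dead. The subtree rooted at $v_1$ is a copy of $T_{k-1}$ with a red path from its root down to depth $j-1$, and contributes $-U_{k-1,j-1}$. The other seven subtrees are untinted copies of $T_{k-1}$.
\end{proof}

\subsection*{Upper bounds for the temperatures}
Under doubling, the sum defining $u_{i,j}$ is dominated by its first term, so no move gains more than a constant multiple of $\mu_{i-1}$.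

\begin{lemma}\label{lem:cold}
Let $k\ge1$ and assume $\mathrm{D}(k-1)$. Then for $0\le i\le k-1$:
\begin{itemize}
\item[(a)] $u_{i,j}+j\le15\mu_{i-1}$ for $0\le j\le i$;
\item[(b)] $\tau(T_i)\le15\mu_{i-1}$;
\item[(c)] $\tau(T_i^+)\le\frac{15}2(\mu_{i-1}+\mu_{i-2})$.
\end{itemize}
Moreover:
\begin{itemize}
\item[(d)] the games $T_i^+$ with $i\le k-1$ and, if $k\ge2$, the game $T_{k-2}$ have temperature at most $t_k$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) For $j=0$ we have $u_{i,0}=8\mu_{i-1}\le15\mu_{i-1}$. Let $1\le j\le i$. Since the $\mu_l$ are nonnegative and nondecreasing,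
\[
u_{i,j}=7\sum_{l=1}^{j+1}\mu_{i-l}+\mu_{i-j-1}\le7\sum_{l=0}^{i-1}\mu_l+\mu_{i-2}.
\]
Doubling gives $\mu_l\le\mu_{l+1}-\mu_l$, and the telescoping sum gives $\sum_{l=0}^{i-2}\mu_l\le\mu_{i-1}-1$. Together with $\mu_{i-2}\le\frac12\mu_{i-1}$ this yields $u_{i,j}\le14\mu_{i-1}-7+\frac12\mu_{i-1}$. Finally $j-7\le i-7\le2^{i-2}\le\frac12\mu_{i-1}$.

(b) By Lemma~\ref{lem:deep}(a), (T3) and (a), every Left option of $T_i$ has mean at most $15\mu_{i-1}$. Apply Lemma~\ref{lem:sym}(a).

(c) For $i=0$ the game is the number $1$ and the bound is $0$. Let $i\ge1$ and $t=\frac{15}2(\mu_{i-1}+\mu_{i-2})$. As in (b), every Left option has mean at most $15\mu_{i-1}$. By Lemma~\ref{lem:deep}(b), $m(T_{i-1})=0$ and (a), a Right option at depth $j\ge1$ has mean at least $-u_{i-1,j-1}-(j-1)\ge-15\mu_{i-2}$. By Lemma~\ref{lem:rules}(a),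
\[
\lambda_t\le15\mu_{i-1}-t=\tfrac{15}2(\mu_{i-1}-\mu_{i-2})=-15\mu_{i-2}+t\le\rho_t,
\]
and Lemma~\ref{lem:rules}(e) applies.

(d) Doubling gives $t_k\ge12\mu_{k-2}$ and $\mu_{k-3}\le\frac12\mu_{k-2}$. For $0\le i\le k-1$, part (c) gives $\tau(T_i^+)\le\frac{15}2(\mu_{k-2}+\mu_{k-3})\le\frac{45}4\mu_{k-2}\le t_k$, and for $i<0$ the game is $0$. For $k\ge2$, part (b) gives $\tau(T_{k-2})\le15\mu_{k-3}\le\frac{15}2\mu_{k-2}\le t_k$.
\end{proof}

Part (d) says nothing about $T_{k-1}$, which appears after Right colors a child of the root. No bound is needed there: in that position Left is to move, and heat can only help her, since $L_t\ge m$.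

\subsection*{The recurrence}

\begin{proposition}\label{prop:rec}
For all $k\ge1$ we have $\mu_k\ge4(\mu_{k-1}-\mu_{k-2})$ and $\mu_k\ge2\mu_{k-1}$.
\end{proposition}

\begin{proof}
We use induction on $k$, so we may assume $\mathrm{D}(k-1)$. We apply Lemma~\ref{lem:cert} to $T_k^+$ with $a=a_k$ and $t=t_k$ from \eqref{eq:ak}; note that $a+t=8\mu_{k-1}$ and $a-t=-8\mu_{k-2}$.

(i) Left colors the root and reaches $8T_{k-1}^+$. By Lemmas~\ref{lem:cold}(d) and~\ref{lem:rules}(a), its Right wall at $t$ is $8\mu_{k-1}=a+t$.

(ii) Right cannot color the root. If he colors a vertex of depth $1$, he reaches $-8T_{k-2}^++7T_{k-1}$, of mean $-8\mu_{k-2}=a-t$.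

Suppose that he colors a vertex of depth $j\ge2$, so that $k\ge2$. No child of the root is red, and Left colors the root. She reaches $7T_{k-1}^++D$, where $D$ is the Right option of $T_{k-1}^+$ at a vertex of depth $j-1\ge1$. By Lemma~\ref{lem:deep}(b),
\[
7T_{k-1}^++D\ \ge\ 7T_{k-1}^+-U_{k-2,j-2}+7T_{k-2}-(j-2).
\]
The right-hand side is a sum of a number, copies of $T_{k-2}$ and games $\pm T_i^+$ with $i\le k-1$, all of temperature at most $t$ by Lemma~\ref{lem:cold}(d). So its Right wall at $t$ is its mean, and (T3) and Lemma~\ref{lem:cold}(a) give
\[
R_t(7T_{k-1}^++D)\ \ge\ 7\mu_{k-1}-u_{k-2,j-2}-(j-2)\ \ge\ 7\mu_{k-1}-15\mu_{k-3}.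
\]
This is at least $a=4\mu_{k-1}-4\mu_{k-2}$, because $3\mu_{k-1}+4\mu_{k-2}\ge10\mu_{k-2}\ge20\mu_{k-3}\ge15\mu_{k-3}$.

Lemma~\ref{lem:cert} gives $\mu_k\ge4(\mu_{k-1}-\mu_{k-2})$, and $\mu_{k-2}\le\frac12\mu_{k-1}$ turns this into $\mu_k\ge2\mu_{k-1}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:degree} for $\Delta\ge9$]
Put $d_k=\mu_k-2\mu_{k-1}$. Then $d_0=1$, and the first inequality of Proposition~\ref{prop:rec} says $d_k\ge2d_{k-1}$. So $d_k\ge2^k$, that is, $\mu_k/2^k\ge\mu_{k-1}/2^{k-1}+1$, and therefore $\mu_k\ge(k+1)2^k$ for all $k\ge0$.

Let $k\ge1$. In $T_k$ Left can color the root and reach $8T_{k-1}^+$. All doubling hypotheses now hold, so $R_{t_k}(8T_{k-1}^+)=8\mu_{k-1}$ by Lemmas~\ref{lem:cold}(d) and~\ref{lem:rules}(a), while $t_k\le6\mu_{k-1}<8\mu_{k-1}$. Lemma~\ref{lem:sym}(b) gives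
\[
\tau(T_k)\ \ge\ 8\mu_{k-1}\ \ge\ 8k\,2^{k-1}=k\,2^{k+2}.
\]

For $k\ge2$ a vertex of depth $1$ has a parent and eight children, and no vertex has more neighbors, so $\deg(T_k)=9$. Hence $s(\Delta)=\infty$ for $\Delta\ge9$. A path of length $i$ from a given vertex has at most $9$ choices for the first step and $8$ for each later one, so $\deg_i(T_k)\le9\cdot8^{i-1}$, and in particular $\deg_2(T_k)\le72$. For fixed $r$ the vector $(\deg T_k,\deg_2T_k,\dots,\deg_rT_k)$ thus takes finitely many values as $k$ varies. Any function $f$ of it is bounded on the family, while $\tau(T_k)\to\infty$.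
\end{proof}

\begin{remark}\label{rem:exact}
The temperature is also unbounded on graphs of maximum degree exactly $\Delta$, for each $\Delta\ge9$: adding two disjoint copies of $K_{1,\Delta}$ to $T_k$ does not change the value, since $K_{1,\Delta}+K_{1,\Delta}=K_{1,\Delta}-K_{1,\Delta}=0$. The tree $T_3$ already violates \eqref{eq:conj}, as $\tau(T_3)\ge96>9+36$.
\end{remark}

\section{Paths and cycles}\label{sec:paths}

On a path a tint cannot multiply, and its worth stays bounded. Let $P_n$ be the path $p_1\dots p_n$. A move in a path leaves shorter paths with tints at their ends, so we introduce three families: $\mathrm{B}_n$ is $P_n$ with a blue tint on $p_1$; $\mathrm{BB}_n$ has blue tints on $p_1$ and $p_n$; and $\mathrm{BR}_n$ has a blue tint on $p_1$ and a red tint on $p_n$. For $n=0$ all three are $0$. Further $\mathrm{B}_1=\mathrm{BB}_1=1$, $\mathrm{BB}_2=\{1\mid\;\}=2$, and $\mathrm{BR}_1=0$ is a dead vertex. Reversing the path and exchanging the colors maps $\mathrm{BR}_n$ to itself, so $\mathrm{BR}_n$ is symmetric and $m(\mathrm{BR}_n)=0$.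

By Lemma~\ref{lem:sym}(a), the bound $\tau\le2$ for paths and cycles follows once each blue tint is shown to be worth at most $1$ in mean. An upper bound for a mean comes from $m\le L_2\le\max(\lambda_2,\rho_2)$. To bound $\rho_2$ from above we need one Right option whose Left wall at $t=2$ is already its mean, and for this reason the induction includes $\tau(\mathrm{BR}_n)\le2$.

\begin{lemma}\label{lem:paths}
For all $n\ge0$:
\begin{itemize}
\item[(a)] $m(\mathrm{BB}_n)\le2$, $\tau(\mathrm{BB}_n)\le2$ and $\tau(\mathrm{BR}_n)\le2$;
\item[(b)] $m(\mathrm{B}_n)\le1$.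
\end{itemize}
\end{lemma}

\begin{proof}
(a) We prove the three claims together by induction on $n$. The games $\mathrm{BB}_n$ with $n\le2$ and $\mathrm{BR}_n$ with $n\le1$ are integers between $0$ and $2$.

Consider $\mathrm{BB}_n$ with $n\ge3$. Left's move at $p_i$, $1\le i\le n$, leads to $\mathrm{BB}_{i-1}+\mathrm{BB}_{n-i}$, of mean at most $4$, so $\lambda_2\le2$. Right's move at $p_i$, $2\le i\le n-1$, leaves two paths with one blue and one red tint each, that is, $\mathrm{BR}_{i-1}+\mathrm{BR}_{n-i}$ up to reversal. This has mean $0$ and its summands have temperature at most $2$, so its Left wall at $2$ is $0$, and $\rho_2=2$. Lemma~\ref{lem:rules}(d) gives $m\le L_2\le2$, and Lemma~\ref{lem:rules}(e) gives $\tau\le2$.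

Consider $\mathrm{BR}_n$ with $n\ge2$. Left's move at $p_i$, $1\le i\le n-1$, leads to $\mathrm{BB}_{i-1}+\mathrm{BR}_{n-i}$, of mean at most $2$. Lemma~\ref{lem:sym}(a) gives $\tau\le2$.

(b) We use induction on $n$. We have $\mathrm{B}_0=0$ and $\mathrm{B}_1=1$, and $\mathrm{B}_2=S_1^+$ has mean $\frac12$. Let $n\ge3$. Left's move at $p_i$ leads to $\mathrm{BB}_{i-1}+\mathrm{B}_{n-i}$, of mean at most $2+1$, so $\lambda_2\le1$. Right can color $p_{n-1}$, since $n-1\ge2$, and reach $\mathrm{BR}_{n-2}-1$. By (a) its Left wall at $2$ is its mean $-1$, so $\rho_2\le1$. Lemma~\ref{lem:rules}(d) gives $m(\mathrm{B}_n)\le L_2(\mathrm{B}_n)\le1$.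
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:degree} for $\Delta\le2$]
The Left options of $P_n$ are $\mathrm{B}_{i-1}+\mathrm{B}_{n-i}$, and every Left option of the cycle $C_n$ is $\mathrm{BB}_{n-1}$. All have mean at most $2$ by Lemma~\ref{lem:paths}, so $\tau(P_n)\le2$ and $\tau(C_n)\le2$ by Lemma~\ref{lem:sym}(a). A graph with $\deg(G)\le2$ is a disjoint union of paths and cycles, and (T5) gives $\tau(G)\le2$. If $\deg(G)\le1$, the components are $K_1$ and $K_2$, of temperatures $0$ and $1$ by Theorem~\ref{thm:vertices}, so $\tau(G)\le1$; if $\deg(G)=0$, only $K_1$ occurs and $\tau(G)\le0$. Thus $s(\Delta)\le\Delta$ for $\Delta\le2$. The stars $K_1$, $K_{1,1}$ and $K_{1,2}$ have temperatures $0$, $1$ and $2$, so equality holds.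
\end{proof}

\begin{thebibliography}{9}

\bibitem{WW}
Berlekamp, Conway and Guy, \emph{Winning Ways}, Chapter 6.

\bibitem{ONAG}
Conway, \emph{On Numbers and Games}, Chapter 9.

\bibitem{HM}
Svenja Huntemann and Tomasz Maciosowski, \emph{Degrees are Useless in SNORT When Measuring Temperature}, arXiv:2406.02107 (2024).

\bibitem{Siegel}
Siegel, \emph{Combinatorial Game Theory}, Chapter II.5.

\end{thebibliography}
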